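# Restricting to a Co-Amenable Subgroup and Co-Inducing Back

All probability spaces $(X,\mu)$, $(Y,\nu)$ below are standard and non-atomic, all groups are countable, and all actions are probability-measure-preserving (p.m.p.) actions by Borel automorphisms. Null sets are discarded freely.

## 1. The guess that co-induction recovers $a$ when $G/H$ is amenable

Take an action $a$ of $G$, restrict it to a subgroup $H$, and build from the restriction the co-induced action of $G$. This new action lives on a product of copies of $X$, one copy for each point of $G/H$. Does it still contain the action we started from, at least approximately?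

If $G/H$ is very large and spread out, there is little reason to hope so. If the action of $G$ on $G/H$ is amenable, one would guess yes. Each copy of $X$ carries the whole of $a$; the only trouble is that $G$ permutes the copies, and amenability lets us choose copies in a nearly invariant way. So the guess is:

> If $G\curvearrowright G/H$ is amenable, then $\mathrm{CInd}_H^G(a|H)$ weakly contains $a$, for every p.m.p. action $a$ of $G$.

Whether this is true is the problem that we treat; its source is Lewis Bowen and Robin Tucker-Drob, "On a co-induction question of Kechris", arXiv:1105.0648 (2011). First, the precise meaning of the words.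

**Definition (weak containment).** Let $G\curvearrowright^a(X,\mu)$ and $G\curvearrowright^b(Y,\nu)$. An observable for $a$ is a measurable map $\phi:X\to\mathbb N$. For $F\subset G$ let $\phi_a^F:X\to\mathbb N^F$, $\phi^F_a(x)(f)=\phi(a(f)x)$. We write $a\prec b$, and say that $a$ is weakly contained in $b$, if for every $\epsilon>0$, every finite $F\subset G$ and every observable $\phi$ for $a$ there is an observable $\psi$ for $b$ with
$$\|(\phi^F_a)_*\mu-(\psi^F_b)_*\nu\|_1\le\epsilon .$$

So: any labelled picture that we can draw on $X$, watched through finitely many group elements, can be imitated statistically on $Y$. If $\pi:Y\to X$ is a factor map (measure-preserving and equivariant), then $\psi=\phi\circ\pi$ gives error $0$, so $a\prec b$.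

Here is an instance that does not come from a factor map. Let $b$ be the shift on $\{0,1\}^{\mathbb Z}$ with fair coins, $a$ the trivial action of $\mathbb Z$ on $[0,1]$, $\phi$ an observable with values $1,2$ of probability $\frac12$ each, and $F=\{0,1\}$. The trivial action is not a factor of $b$, since $b$ is ergodic. But put $\psi(w)=1$ if $w_1+\dots+w_N>N/2$ and $\psi(w)=2$ otherwise, with $N$ odd. Then $\psi$ takes both values with probability $\frac12$, and shifting by one changes the sum by at most $1$, so $\psi$ changes only if the sum is $\frac{N-1}2$ or $\frac{N+1}2$. That has probability tending to $0$, so $\psi$ imitates the invariant observable $\phi$.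

We use weak containment in one way, again and again: if a condition on patterns in $\mathbb N^F$ holds $\mu$-almost surely for $\phi_a^F$, and the error is at most $\eta$, then the condition holds for $\psi_b^F$ off a set of measure at most $\eta$.

**Definition (co-induction).** Let $H<G$ and $H\curvearrowright^a(X,\mu)$. Put
$$Z=\{z\in X^G: a(h^{-1})z(g)=z(gh)\ \ \forall h\in H,\ g\in G\},\qquad (b(g)z)(f)=z(g^{-1}f).$$
Choose a section $\sigma:G/H\to G$ with $\sigma(gH)\in gH$ and $\sigma(H)=e$. The map $\Phi:Z\to X^{G/H}$, $\Phi(z)(gH)=z(\sigma(gH))$, is a bijection; $\zeta$ is the pull-back of $\mu^{G/H}$. The p.m.p. action $b$ on $(Z,\zeta)$ is the co-induced action $\mathrm{CInd}_H^G(a)$.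

For an action $a$ of $G$, $a|H$ is its restriction. In that case there are much better coordinates. Put $D=G/H$ and, for $z\in Z$, set $w(gH)=a(g)z(g)$. This is well defined, because $a(gh)z(gh)=a(gh)a(h^{-1})z(g)=a(g)z(g)$. Since $w(y)=a(\sigma(y))\Phi(z)(y)$ and each $a(\sigma(y))$ preserves $\mu$, the map $z\mapsto w$ identifies $(Z,\zeta)$ with $(X^D,\mu^D)$. If $y=fH$, the new $w$-coordinate of $b(g)z$ at $y$ is $a(f)z(g^{-1}f)=a(g)\,a(g^{-1}f)z(g^{-1}f)$, so
$$(b(g)w)(y)=a(g)\,w(g^{-1}y)\qquad(g\in G,\ y\in D).\tag{1}$$
From now on $b=\mathrm{CInd}_H^G(a|H)$ is always taken in the form (1), on $X^D$ with $\zeta=\mu^D$: permute the coordinates, and apply $a(g)$ in each of them.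

For example, let $G=\Gamma\times C$ with $C=\{1,c\}\cong\mathbb Z/2$ and $H=\Gamma$. Then $D$ has two points, fixed by $\Gamma$ and exchanged by $c$, and (1) says that $\Gamma$ acts diagonally on $X\times X$ while
$$b(c)(x_1,x_2)=(a(c)x_2,\,a(c)x_1).\tag{2}$$

**Definition (amenable action).** $G\curvearrowright G/H$ is amenable if there is a $G$-invariant mean on $\ell^\infty(G/H)$. Equivalently, for every finite $F\subset G$ and $\epsilon>0$ there is a nonempty finite $A\subset G/H$ with $|gA\,\triangle\,A|<\epsilon|A|$ for all $g\in F$.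

If $G/H$ is finite, $A=G/H$ works, whatever $G$ is. If $G=\Gamma\times Q$ and $H=\Gamma$, then $G/H=Q$ with $\Gamma$ acting trivially and $Q$ by translation, so the action is amenable exactly when $Q$ is.

## 2. Fixed points, trivial actions, visible labels: cases where the guess holds

**A fixed point.** If $y\in D$ is fixed by $G$ (so $H=G$), then (1) reads $(b(g)w)(y)=a(g)w(y)$, and $w\mapsto w(y)$ is a factor map. Here in fact $b=a$.

**A trivial action.** Let $a(g)=\mathrm{id}$ for all $g$ and let $D$ be finite with $n$ points. Identify $(X,\mu)$ with $[0,1]$ and Lebesgue measure. By (1), $b$ only permutes coordinates, so $w\mapsto(\max_yw(y))^n$ is invariant. As $\zeta\{\max_y w(y)\le s\}=s^n$, this map has uniform law. It is a factor map onto $a$.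

**A visible label.** Let $G=\Gamma\times C$ as above, $X=\{\pm1\}\times[0,1]$, $a(\gamma)=\mathrm{id}$ and $a(c)(\varepsilon,t)=(-\varepsilon,t)$. By (2),
$$b(c)\big((\varepsilon_1,t_1),(\varepsilon_2,t_2)\big)=\big((-\varepsilon_2,t_2),(-\varepsilon_1,t_1)\big).$$
Let $\pi(w)$ be the coordinate of $w$ with the larger $t$. If $t_1>t_2$, then the larger $t$ in $b(c)w$ sits in the second place and the point there is $(-\varepsilon_1,t_1)=a(c)\pi(w)$; the other case is the same. So $\pi$ is equivariant. The law of $\pi(w)$ is uniform in $\varepsilon$ and independent of $t=\max(t_1,t_2)$, and $t^2$ is uniform; the map $(\varepsilon,t)\mapsto(\varepsilon,t^2)$ commutes with $a$, so composing with it gives a factor map onto $a$.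

**One extra coin.** For every $a$ and every finite $D$ with uniform measure, the map $X^D\times D\to X$, $(w,y)\mapsto w(y)$, carries $\zeta\times\mathrm{unif}$ to $\mu$, and it is equivariant: $(b(g)w)(gy)=a(g)w(y)$ by (1). So $a$ is a factor of $b\times(G\curvearrowright D)$. All that stands between us and the guess is the extra variable $y$.

## 3. Choosing a coordinate, and two sign pairs that do not move

These tests suggest the approach: produce the extra variable from $w$ itself. We want a measurable $y:X^D\to D$ with $y(b(g)w)=g\,y(w)$ for $g\in F$ and most $w$. In the visible-label test, $y(w)$ was the place of the larger $t$, and this worked because $\Gamma$ did not move the $t$'s.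

So let us make the label invisible to $\Gamma$. Take $\Gamma=F_2=\langle s,t\rangle$ the free group, and replace $[0,1]$ by the Bernoulli shift $Y=[0,1]^\Gamma$:
$$X=Y\times\{\pm1\},\qquad a(\gamma)(y,\varepsilon)=(\gamma y,\varepsilon),\qquad a(c)(y,\varepsilon)=(y,-\varepsilon).$$
A point of $X\times X$ is $(y_1,\varepsilon_1,y_2,\varepsilon_2)$. By (2), $\Gamma$ fixes the signs, and $b(c)$ sends the sign pair $(\varepsilon_1,\varepsilon_2)$ to $(-\varepsilon_2,-\varepsilon_1)$.

Suppose that we only want to imitate the sign observable. On the half $\{\varepsilon_1=\varepsilon_2\}$ there is no problem: the common sign is $\Gamma$-invariant and $b(c)$ reverses it, as it should. On the other half $P=\{\varepsilon_1=-\varepsilon_2\}$, try "the coordinate whose sign is $+1$". But $b(c)$ sends $(1,-1)$ to $(1,-1)$: the exchange of coordinates and the change of sign cancel. The pairs $(1,-1)$ and $(-1,1)$ are fixed by $b(c)$, so on $P$ the signs carry no information that $c$ reverses. Any choice on $P$ must be read off $(y_1,y_2)$, and it must be almost invariant under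 $\Gamma=F_2$. This is the point where the approach stops: $F_2$ is non-amenable, and its Bernoulli shift has no nontrivial almost invariant sets.

The obstruction is not special to the rule that we tried. It applies to every observable $\psi$, and it turns into a disproof of the guess once "no almost invariant sets" is made quantitative.

## 4. Spectral gap for permuted orthonormal bases

For a p.m.p. action $b$ let $U_g\xi=\xi\circ b(g^{-1})$ be the Koopman representation on $L^2$. Since $\xi\circ b(g)=U_{g}^{-1}\xi$, we have $\|\xi\circ b(g)-\xi\|=\|U_g\xi-\xi\|$. Write $L^2_0$ for the orthogonal complement of the constants.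

**Lemma A.** Let $\Lambda$ act on a countable set $I$ with finite stabilizers, let $(W,\omega)$ be a standard probability space, and let $\Lambda$ act on $W^I$ by $(\gamma u)(i)=u(\gamma^{-1}i)$. Then $L^2_0(W^I)$ has an orthonormal basis that $\Lambda$ permutes with finite stabilizers. If $\Lambda$ is torsion-free, the stabilizers are trivial.

*Proof.* Let $e_0=1,e_1,e_2,\dots$ be an orthonormal basis of $L^2(W)$. For finitely supported $j:I\to\{0,1,2,\dots\}$ put $e_j(u)=\prod_ie_{j(i)}(u(i))$. These functions form an orthonormal basis of $L^2(W^I)$, and those with $j\ne0$ form one of $L^2_0$. We have $U_\gamma e_j(u)=\prod_ie_{j(i)}(u(\gamma i))=\prod_ie_{j(\gamma^{-1}i)}(u(i))$, so $U_\gamma e_j=e_{\gamma j}$ with $(\gamma j)(i)=j(\gamma^{-1}i)$. If $\gamma j=j\neq0$, then $\gamma$ preserves the finite nonempty support of $j$. The group of such $\gamma$ has a finite-index subgroup fixing a point of the support; that subgroup is finite by hypothesis, so the stabilizer of $j$ is finite. In a torsion-free group a finite subgroup is trivial. $\square$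

When a group permutes an orthonormal basis, the span of one orbit is a copy of $\ell^2(\Lambda/M)$, where $M$ is the stabilizer of a basis vector. So such a representation is a direct sum of representations $\ell^2(\Lambda/M)$. With trivial stabilizers it is a multiple of the regular representation $\lambda_\Lambda$ on $\ell^2(\Lambda)$.

**Lemma B (gap).** Let $\Lambda$ be a non-amenable group. There are a finite $S\subset\Lambda$ and $\kappa>0$ such that
$$\sum_{s\in S}\|\pi(s)\xi-\xi\|^2\ \ge\ \kappa\|\xi\|^2\tag{3}$$
for every direct sum $\pi$ of representations $\ell^2(\Lambda/M)$ with $M$ amenable, and every vector $\xi$ of $\pi$.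

*Proof.* For $\pi=\lambda_\Lambda$ this is the Hulanicki–Reiter theorem: if no such $S,\kappa$ existed, $\ell^2(\Lambda)$ would have almost invariant vectors and $\Lambda$ would be amenable. Fix $S,\kappa$ for $\lambda_\Lambda$. We show that the same pair works for $\ell^2(\Lambda/M)$.

By density take $\xi\in\ell^2(\Lambda/M)$ finitely supported. Since $M$ is amenable, there are unit vectors $f_n\in\ell^2(M)$ with $\|\lambda(m)f_n-f_n\|\to0$ for each $m\in M$. Choose a section $\sigma:\Lambda/M\to\Lambda$ and lift $\xi$ to $\xi_n\in\ell^2(\Lambda)$ by $\xi_n(\sigma(c)m)=\xi(c)f_n(m)$. Then $\|\xi_n\|=\|\xi\|$. Write $s^{-1}\sigma(c)=\sigma(s^{-1}c)\,m_{s,c}$ with $m_{s,c}\in M$. Then $(\lambda(s)\xi_n)(\sigma(c)m)=\xi(s^{-1}c)f_n(m_{s,c}m)$, and so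
$$\|\lambda(s)\xi_n-\xi_n\|^2=\sum_{c}\big\|\xi(s^{-1}c)\,\lambda(m_{s,c}^{-1})f_n-\xi(c)f_n\big\|^2\ \longrightarrow\ \sum_c|\xi(s^{-1}c)-\xi(c)|^2=\|\pi(s)\xi-\xi\|^2,$$
because only finitely many $c$ contribute. The inequality (3) for $\xi_n$ passes to the limit. For direct sums, add (3) over the summands. $\square$

For $\Lambda=F_2=\langle s,t\rangle$ we can be explicit. Kesten's theorem gives $\|\lambda(s)+\lambda(s^{-1})+\lambda(t)+\lambda(t^{-1})\|=2\sqrt3$. So in every multiple of $\lambda_{F_2}$,
$$\sum_{u\in\{s,t\}}\|U_u\xi-\xi\|^2=4\|\xi\|^2-\langle(U_s+U_{s^{-1}}+U_t+U_{t^{-1}})\xi,\xi\rangle\ge(4-2\sqrt3)\|\xi\|^2\ge\tfrac12\|\xi\|^2.\tag{4}$$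

## 5. The guess fails for $F_2\times\mathbb Z/2$

**Theorem 1.** Let $\Gamma=F_2=\langle s,t\rangle$, $C=\{1,c\}\cong\mathbb Z/2$, $G=\Gamma\times C$, $H=\Gamma$, a normal subgroup of index $2$. Let $Y=[0,1]^\Gamma$ with product Lebesgue measure and the shift action, $X=Y\times\{\pm1\}$ with the product of that measure and the uniform measure, and
$$a(\gamma)(y,\varepsilon)=(\gamma y,\varepsilon),\qquad a(c)(y,\varepsilon)=(y,-\varepsilon).$$
Then $G\curvearrowright G/H$ is amenable (since $G/H$ is finite), but $a\not\prec\mathrm{CInd}_H^G(a|H)$. Hence the answer to the problem is no.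

*Proof.* As in Section 3, $b$ lives on $X\times X\ni(y_1,\varepsilon_1,y_2,\varepsilon_2)$. The set $P=\{\varepsilon_1=-\varepsilon_2\}$ is $b(G)$-invariant, $\zeta(P)=\frac12$, and $b(c)$ fixes the sign pair of each point of $P$.

**Step 1: a gap away from the signs.** This step shows that an almost $\Gamma$-invariant function is almost a function of the signs. Let $K\subset L^2(X\times X)$ be the space of functions of $(\varepsilon_1,\varepsilon_2)$ alone. As a $\Gamma$-space $Y\times Y=([0,1]^2)^\Gamma$, and $\Gamma$ is torsion-free and acts freely on the index set $\Gamma$. By Lemma A, $L_0^2(Y\times Y)$ is a multiple of $\lambda_\Gamma$. Since $\Gamma$ acts trivially on the signs, $K^\perp=L^2_0(Y\times Y)\otimes L^2(\{\pm1\}^2)$ is also a multiple of $\lambda_\Gamma$. So (4) holds on $K^\perp$.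

**Step 2: an observable that sees the sign.** This step turns weak containment into one function. Let $\phi(y,\varepsilon)=1$ if $\varepsilon=1$ and $2$ if $\varepsilon=-1$; let $F=\{1,s,t,c\}$. Suppose that $\psi:X\times X\to\mathbb N$ satisfies $\|(\phi^F_a)_*\mu-(\psi_b^F)_*\zeta\|_1\le\eta$. We always have $\phi(a(s)x)=\phi(a(t)x)=\phi(x)$ and $\{\phi(x),\phi(a(c)x)\}=\{1,2\}$. So there is a set $B$ with $\zeta(B)\le\eta$ such that off $B$
$$\psi(z)\in\{1,2\},\qquad\psi(b(s)z)=\psi(b(t)z)=\psi(z),\qquad\{\psi(z),\psi(b(c)z)\}=\{1,2\}.$$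
Let $\xi=1,-1,0$ where $\psi=1$, $\psi=2$, $\psi\notin\{1,2\}$ respectively. For $u=s,t$ the function $\xi\circ b(u)-\xi$ vanishes off $B$ and is at most $2$ in absolute value, so $\|U_u\xi-\xi\|^2\le4\eta$. Also $|\xi\circ b(c)-\xi|=2$ off $B$.

**Step 3: the contradiction on $P$.** Write $\xi=k+\xi'$ with $k\in K$, $\xi'\in K^\perp$. Both subspaces are $\Gamma$-invariant, so $\|U_u\xi'-\xi'\|\le\|U_u\xi-\xi\|$. By (4),
$$\tfrac12\|\xi'\|^2\le\sum_{u\in\{s,t\}}\|U_u\xi-\xi\|^2\le8\eta,\qquad\text{i.e. }\ \|\xi'\|^2\le16\eta.$$
On $P$ the map $b(c)$ does not change the sign pair, so $k\circ b(c)=k$ there. Since $P$ is invariant,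
$$4\big(\tfrac12-\eta\big)\le\int_P|\xi\circ b(c)-\xi|^2=\int_P|\xi'\circ b(c)-\xi'|^2\le2\int_P\big(|\xi'\circ b(c)|^2+|\xi'|^2\big)\le4\|\xi'\|^2\le64\eta.$$
So $2\le68\eta$, that is, $\eta\ge\frac1{34}$. No $\psi$ exists for $\epsilon<\frac1{34}$, and $a\not\prec b$. $\blacksquare$

## 6. Finite index: non-amenability of $G$ always produces a counterexample

What mattered was a sign pair fixed by $G$. The two-point set $\{\pm1\}$ plays the role of $D$, with $c$ exchanging its points, and the sign pairs are the maps $v:D\to D$. The group acts on maps by $(gv)(y)=g\,v(g^{-1}y)$, and for every $D$ this has a fixed point: the identity map.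

**Theorem 2.** (a) If $G$ is amenable, then $a\prec\mathrm{CInd}_H^G(a|H)$ for every $H<G$ and every $a$. (b) If $G$ is non-amenable and $1<[G:H]<\infty$, there is a free ergodic $a$ with $a\not\prec\mathrm{CInd}_H^G(a|H)$. Hence, for $[G:H]<\infty$, the property "$a\prec\mathrm{CInd}_H^G(a|H)$ for all $a$" holds if and only if $H=G$ or $G$ is amenable.

The last sentence follows from (a), (b) and the case $H=G$, where $b=a$ by Section 2.

*Proof of (b).* Put $n=[G:H]$, give $D=G/H$ the uniform measure, let $Y=[0,1]^G$ be the Bernoulli shift, and let $a$ be the diagonal action on $X=Y\times D$.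

**Step 1: $a$ is free and ergodic.** Being non-amenable, $G$ is infinite, so its Bernoulli shift is free, and hence $a$ is free. By Lemma A, $L^2_0(Y)$ is a sum of representations $\ell^2(G/M)$ with $M$ finite; their matrix coefficients tend to $0$ at infinity in $G$. So do those of $L_0^2(Y)\otimes L^2(D)$: first for finite sums of elementary tensors, because the coefficients of $L^2(D)$ are bounded, then for all vectors by density. Hence this space has no nonzero invariant vector. The rest of $L^2(X)$ is $L^2(D)$, whose invariant vectors are constant by transitivity. So $a$ is ergodic.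

**Step 2: a gap away from the maps $D\to D$.** Let $N=\bigcap_ggHg^{-1}$, the kernel of $G\to\mathrm{Sym}(D)$. It is normal of finite index, so it is non-amenable (an extension of an amenable group by a finite group is amenable). Write $X^D=Y^D\times D^D\ni(u,v)$. By (1),
$$(b(g)(u,v))(y)=\big(g\,u(g^{-1}y),\ g\,v(g^{-1}y)\big).$$
As $N$ acts trivially on $D$, it acts diagonally on $Y^D$ and trivially on $D^D$. As an $N$-space, $Y^D=[0,1]^{G\times D}$ with $N$ acting freely on the index set $G\times D$ by left translation of $G$. By Lemma A, $L^2_0(Y^D)$ is a direct sum of representations $\ell^2(N/M)$ with $M$ finite. Let $K$ be the space of functions of $v$ alone; then $K^\perp=L^2_0(Y^D)\otimes L^2(D^D)$ is such a direct sum too. Lemma B gives a finite $S\subset N$ and $\kappa>0$ with $\sum_{s\in S}\|U_s\xi-\xi\|^2\ge\kappa\|\xi\|^2$ on $K^\perp$. Adding over coordinates, the same holds for $\mathbb R^D$-valued functions.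

**Step 3: the fixed map.** The map $v=\mathrm{id}_D$ satisfies $g\,v(g^{-1}y)=y$, so it is fixed by $G$. Hence $P=\{v=\mathrm{id}_D\}$ is $b(G)$-invariant, and $\zeta(P)=n^{-n}$.

**Step 4: the observable.** For each $d\in D$ choose $g_d\in G$ with $g_dd\ne d$, possible since $n>1$ and $G$ is transitive on $D$. Let $F=\{1\}\cup S\cup\{g_d:d\in D\}$ and $\phi(y,d)=d$, with $D$ regarded as a subset of $\mathbb N$. Suppose that $\psi$ satisfies the weak containment inequality with error $\eta$. Since $\phi(a(g)x)=g\,\phi(x)$, and $S\subset N$ acts trivially on $D$, there is a set $B$ with $\zeta(B)\le\eta$ such that off $B$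
$$\psi(z)\in D,\qquad\psi(b(s)z)=\psi(z)\ (s\in S),\qquad\psi(b(g_d)z)=g_d\psi(z)\ (d\in D).$$

**Step 5: on $P$ the observable is nearly constant.** Let $\xi(z)=e_{\psi(z)}\in\mathbb R^D$ if $\psi(z)\in D$, and $\xi(z)=0$ otherwise. Two such vectors are at squared distance at most $2$, and $\xi\circ b(s)=\xi$ off $B$, so $\sum_S\|U_s\xi-\xi\|^2\le2|S|\eta$. Write $\xi=k+\xi'$ with $k$ a function of $v$ and $\xi'$ in $K^\perp$ coordinatewise; Step 2 gives $\|\xi'\|^2\le2|S|\eta/\kappa$. On $P$, $k$ is a constant vector $k_0$. Since $\|e_d-e_{d'}\|=\sqrt2$ for $d\ne d'$, at most one $d$ satisfies $\|e_d-k_0\|^2<\frac12$. Let $d_0$ be that $d$, or any element of $D$ if there is none. If $z\in P$ has $\psi(z)\in D\setminus\{d_0\}$, then $|\xi'(z)|^2\ge\frac12$; such $z$ form a set of measure at most $2\|\xi'\|^2$. The points with $\psi(z)\notin D$ lie in $B$. So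
$$E=\{z\in P:\psi(z)\ne d_0\}\quad\text{satisfies}\quad\zeta(E)\le\eta+4|S|\eta/\kappa.$$

**Step 6: but it must move.** Put $g=g_{d_0}$. If $z\in P\setminus B$ had $\psi(z)=d_0$ and $\psi(b(g)z)=d_0$, then $d_0=g\,\psi(z)=g\,d_0$, which is false. Since $P$ is invariant, $P\subset E\cup b(g)^{-1}E\cup B$, and
$$n^{-n}=\zeta(P)\le2\big(\eta+4|S|\eta/\kappa\big)+\eta.$$
This fails for small $\eta$, and $S,\kappa,n$ do not depend on $\eta$. So $a\not\prec b$. $\blacksquare$

## 7. Amenable $G$: finite classes, stabilizers and a shared random point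

In part (a) there is no gap, and a coordinate can be chosen almost equivariantly. But a choice of coordinate depending on $w$ distorts the law: in the visible-label test the chosen $t$ was not uniform. It is easier not to use the coordinates $w(y)$ at all. Cut the orbits of $b$ into finite classes, throw one fresh random point of $X$ per class, at a root, and spread it over the class by $a$.

This works as it stands if $b$ is free. If not, there is a conflict. Take $G=H=\mathbb Z/2$, with $a(c)$ fixing one half of $X$ pointwise and acting freely on the other half. Then $b=a$, and for $z$ in the first half $b(c)z=z$, so the random point given to $z$ must be fixed by $a(c)$. In general the random point at $z$ must be fixed by $\mathrm{Stab}_b(z)$, and it must still have law $\mu$ on average. The co-induced action supplies the right conditional law.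

*Proof of Theorem 2(a).* Let $G$ be amenable and write $Z=X^D$. We show $a\prec b$.

**Step 1: the conditional law of a point given the stabilizer.** Let $\Sigma(w)=\mathrm{Stab}_b(w)$, a random element of the compact metrizable space $\mathrm{Sub}(G)$ of subgroups of $G$, and $N=\bigcap_ggHg^{-1}$. If $g\notin N$, some $y\in D$ has $g^{-1}y\ne y$. If $g\in\Sigma(w)$, then $w(y)=a(g)w(g^{-1}y)$ by (1); this has probability $0$, since $w(y)$ and $w(g^{-1}y)$ are independent with non-atomic law. If $g\in N$, then $b(g)w=w$ means $a(g)w(y)=w(y)$ for all $y$. As $G$ is countable, almost surely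
$$\Sigma(w)=N\cap\bigcap_{y\in D}\mathrm{Stab}_a(w(y)).\tag{5}$$
The right side does not change when the coordinates of $w$ are permuted, and permutations preserve $\zeta$. Exchanging two coordinates, we see that the law $\lambda$ of $(w(y),\Sigma(w))$ on $X\times\mathrm{Sub}(G)$ does not depend on $y$.

The law $\lambda$ is invariant under $g\cdot(x,S)=(a(g)x,gSg^{-1})$. Indeed $a(g)w(y)=(b(g)w)(gy)$ and $g\Sigma(w)g^{-1}=\Sigma(b(g)w)$, so $g\cdot(w(y),\Sigma(w))=((b(g)w)(gy),\Sigma(b(g)w))$. As $b(g)w$ has law $\zeta$, this pair has the law of $(w(gy),\Sigma(w))$, which is $\lambda$.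

Disintegrate $\lambda=\int\kappa_S\times\delta_S\,d\nu(S)$ with $\nu=\Sigma_*\zeta$. Then
$$\kappa_{gSg^{-1}}=a(g)_*\kappa_S\ (g\in G),\qquad\kappa_S\{x:S\subset\mathrm{Stab}_a(x)\}=1,\qquad\int\kappa_S\,d\nu(S)=\mu,\tag{6}$$
the first two for all $S$ in a conjugation-invariant $\nu$-conull set $\mathcal S$. The first holds for $\nu$-a.e. $S$ by invariance of $\lambda$ and uniqueness of disintegrations, for each of the countably many $g$. The second holds a.e. since $\Sigma(w)\subset\mathrm{Stab}_a(w(y))$ a.s. by (5). The third says that the first marginal of $\lambda$ is $\mu$. Let $\mathcal S$ be the set of $S$ for which the first two hold. It is conjugation-invariant: for $S\in\mathcal S$ we have $\kappa_{ghS(gh)^{-1}}=a(gh)_*\kappa_S=a(g)_*\kappa_{hSh^{-1}}$, and, because $\mathrm{Stab}_a(a(h)x)=h\,\mathrm{Stab}_a(x)h^{-1}$, we get $\kappa_{hSh^{-1}}\{x:hSh^{-1}\subset\mathrm{Stab}_a(x)\}=\kappa_S\{x:S\subset\mathrm{Stab}_a(x)\}=1$.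

Since $\Sigma(b(g)w)=g\Sigma(w)g^{-1}$, the set $\{w:\Sigma(w)\in\mathcal S\}$ is invariant and conull. Discard its complement.

**Step 2: a random, almost equivariant map $Z\to X$.** Fix a finite $F\subset G$, an observable $\phi$ for $a$, and $\epsilon'>0$. By the theorems of Ornstein–Weiss and Connes–Feldman–Weiss, the orbit relation of $b$ is, off an invariant null set, an increasing union of Borel equivalence relations with finite classes. Far enough along this union we find a Borel subrelation $R$ of the orbit relation, with finite classes, such that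
$$Z_1=\{z\in Z:\ b(f)z\ R\ z\ \ \forall f\in F\}\quad\text{has}\quad\zeta(Z_1)\ge1-\epsilon'.$$
Let $r:Z\to Z$ be Borel and select one point from each $R$-class (the least one in a Borel linear order), and let $T=r(Z)=\{z:r(z)=z\}$. Let $\gamma:Z\to G$ be Borel with $b(\gamma(z))r(z)=z$ (the first such element in an enumeration of $G$). Let $\tau:\mathrm{Sub}(G)\times[0,1]\to X$ be Borel with $\tau(S,\cdot)_*\mathrm{Leb}=\kappa_S$: identify $X$ with $[0,1]$ as a Borel space and take $\tau(S,t)=\inf\{x:\kappa_S([0,x])\ge t\}$. Define
$$\Theta(z,t)=a(\gamma(z))\,\tau(\Sigma(r(z)),t).$$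

*The law is right.* Since $z=b(\gamma(z))r(z)$, we have $\Sigma(z)=\gamma(z)\Sigma(r(z))\gamma(z)^{-1}$. By (6) the law of $\Theta(z,\cdot)$ is $a(\gamma(z))_*\kappa_{\Sigma(r(z))}=\kappa_{\Sigma(z)}$. Integrating over $z$, and using $\Sigma_*\zeta=\nu$ with (6), $\Theta_*(\zeta\times\mathrm{Leb})=\mu$.

*Equivariance holds on $Z_1$.* Let $z\in Z_1$, $f\in F$. Then $r(b(f)z)=r(z)$, and $b(\gamma(b(f)z))r(z)=b(f)z=b(f\gamma(z))r(z)$, so $\gamma(b(f)z)\in f\gamma(z)\Sigma(r(z))$. By (6), for a.e. $t$ the point $\tau(\Sigma(r(z)),t)$ is fixed by $a(\Sigma(r(z)))$. Hence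
$$\Theta(b(f)z,t)=a(f)\,\Theta(z,t)\qquad\text{for a.e. }t.\tag{7}$$

**Step 3: removing the randomness.** We must replace $t$ by a function of $z$ that is constant on $R$-classes. For Borel $u:T\to[0,1]$ put $\psi_u(z)=\phi(\Theta(z,u(r(z))))$. For $p\in\mathbb N^F$ let $q_p=(\phi^F_a)_*\mu(p)$ and
$$m_p(u)=\zeta\{z\in Z_1:(\psi_u)_b^F(z)=p\}=\zeta\big\{z\in Z_1:\big(\phi(\Theta(b(f)z,u(r(z))))\big)_{f\in F}=p\big\},$$
where we used $r(b(f)z)=r(z)$ on $Z_1$. Since $r$ is finite-to-one and $\zeta$ is non-atomic, $r_*\zeta$ is non-atomic. Split $T$ into $T_1,\dots,T_M$ of $r_*\zeta$-measure $1/M$ each, and let $u=t_i$ on $T_i$, with $t_1,\dots,t_M$ independent and uniform in $[0,1]$. Then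
$$m_p(u)=\sum_{i=1}^M\zeta\big\{z\in Z_1\cap r^{-1}(T_i):\big(\phi(\Theta(b(f)z,t_i))\big)_{f\in F}=p\big\}$$
is a sum of $M$ independent variables with values in $[0,1/M]$, so $\mathrm{Var}\,m_p\le M\cdot M^{-2}=1/M$. By (7) and the law of $\Theta$,
$$\mathbb E\,m_p=(\zeta\times\mathrm{Leb})\{(z,t):z\in Z_1,\ \phi_a^F(\Theta(z,t))=p\}\le q_p,\qquad\sum_p(q_p-\mathbb E\,m_p)=1-\zeta(Z_1)\le\epsilon'.$$
Choose a finite nonempty set $\mathcal P$ of patterns with $\sum_{p\notin\mathcal P}q_p<\epsilon'$. By Chebyshev, the probability that $|m_p-\mathbb E\,m_p|>\epsilon'/|\mathcal P|$ for some $p\in\mathcal P$ is at most $|\mathcal P|\cdot|\mathcal P|^2/(M\epsilon'^2)$, which is less than $1$ for $M$ large. So some $u$ satisfies $|m_p(u)-\mathbb E\,m_p|\le\epsilon'/|\mathcal P|$ for all $p\in\mathcal P$.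

Let $q'=((\psi_u)^F_b)_*\zeta$. Then $q'_p\ge m_p(u)$. For $p\in\mathcal P$ this gives $(q_p-q_p')^+\le(q_p-\mathbb E\,m_p)+\epsilon'/|\mathcal P|$; for $p\notin\mathcal P$ use $(q_p-q'_p)^+\le q_p$. Hence $\sum_p(q_p-q'_p)^+\le3\epsilon'$. As $q,q'$ are probability vectors, $\|q-q'\|_1=2\sum_p(q_p-q'_p)^+\le6\epsilon'$. Since $\epsilon'$ was arbitrary, $a\prec b$. $\blacksquare$

## 8. $SL_3(\mathbb Z)\times Q$: trigonometry forces a single coordinate

Is finiteness of $G/H$ to blame? The proof of Theorem 2(b) does not survive infinite index: there is no uniform measure on $D$, and the invariant set $P$ had measure $n^{-n}$, which tends to $0$. We need an action for which every approximate map $X^D\to X$ is forced to be "read the coordinate $y_0$", with $y_0$ not depending on the point. Since $G$ moves $y_0$, that is a contradiction.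

Functions on a torus offer such rigidity. Let $\Gamma=SL_3(\mathbb Z)$ act on $\mathbb T^3=(\mathbb R/\mathbb Z)^3$, and let $Q$ act trivially. A first try is $X=\mathbb T^3$ itself, but it fails for finite $Q$: the map $(\mathbb T^3)^Q\to\mathbb T^3$, $w\mapsto\sum_yw(y)$, is a surjective homomorphism, so it carries Haar measure to Haar measure; it is $\Gamma$-equivariant and does not change when coordinates are permuted. So it is a factor map from $b$ onto $a$. The cure is to divide by $\pm1$, which makes the sum of two points meaningless.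

**Theorem 3.** Let $Q$ be any nontrivial countable group, $\Gamma=SL_3(\mathbb Z)$, $G=\Gamma\times Q$, $H=\Gamma$. Let $X=\mathbb T^3/\{\pm1\}$ with the image of Haar measure, and $a(\gamma,q)[x]=[\gamma x]$. Then $a\not\prec\mathrm{CInd}_H^G(a|H)$. Moreover, if $\mathsf s$ is the Bernoulli action of $G$ on $[0,1]^G$, then $a'=a\times\mathsf s$ is free and ergodic, and $a'\not\prec\mathrm{CInd}_H^G(a'|H)$.

If $Q$ is amenable, finite or infinite, then $G\curvearrowright G/H=Q$ is amenable. So no condition on the amenable group $G/H$ alone, other than triviality, gives a positive answer.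

*Proof for $a$.* By (1), $b$ acts on $X^Q$ by $(b(\gamma)w)(y)=\gamma w(y)$ and $(b(q)w)(y)=w(q^{-1}y)$. The same formulas define an action on $(\mathbb T^3)^Q$, and the quotient map to $X^Q$ is equivariant and measure-preserving. We pull functions on $X^Q$ back to $(\mathbb T^3)^Q$. Put $V=\bigoplus_Q\mathbb Z^3$. The characters $\chi_v(x)=\exp(2\pi i\sum_yv(y)\cdot x(y))$, $v\in V$, form an orthonormal basis, so $L^2(X^Q)\subset L^2((\mathbb T^3)^Q)=\ell^2(V)$. For $k\in\bigoplus_Q\mathbb Z$ and $m\in\mathbb Z^3$ let $k\otimes m\in V$ be the element $y\mapsto k(y)m$. Let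
$$c_m([x])=\cos(2\pi m\cdot x),\qquad c_m\circ a(\gamma)=c_{\gamma^Tm},\qquad\mathcal M=\{e_1,e_2,e_1+e_2,e_1-e_2\}.$$

**Step 1: a gap for the stabilizer of $m$.** This step shows that a function that is almost invariant under the stabilizer of $m$ is almost a function of the numbers $m\cdot x(y)$, $y\in Q$. For $m\in\mathcal M$ let
$$\Lambda_m=\{\gamma\in\Gamma:\gamma^Tm=m\},\qquad V_m=\Big\{k\otimes m:k\in\bigoplus_Q\mathbb Z\Big\}=\{v\in V:v(y)\in\mathbb Zm\ \ \forall y\}.$$

*$\Lambda_m$ is non-amenable.* The map $\gamma\mapsto(\gamma^{-1})^T$ is an isomorphism of $\Lambda_m$ onto the stabilizer of $m$ in $SL_3(\mathbb Z)$. There is $g\in SL_3(\mathbb Z)$ with $ge_1=m$: take the columns $(m,e_2,e_3)$ for $m=e_1,e_1\pm e_2$ and $(e_2,-e_1,e_3)$ for $m=e_2$. So this stabilizer is conjugate to that of $e_1$, which consists of the matrices $\begin{pmatrix}1&r\\0&A\end{pmatrix}$ with $A\in SL_2(\mathbb Z)$, $r\in\mathbb Z^2$. It is isomorphic to $SL_2(\mathbb Z)\ltimes\mathbb Z^2$ and contains $SL_2(\mathbb Z)$, hence a free group on two generators.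

*Stabilizers off $V_m$ are amenable.* We have $U_\gamma\chi_v=\chi_v\circ b(\gamma)^{-1}=\chi_{(\gamma^{-1})^Tv}$, with the matrix applied coordinatewise. So $\Lambda_m$ permutes the characters, and $\gamma$ fixes $\chi_v$ iff $\gamma^Tv(y)=v(y)$ for all $y$. It fixes $V_m$ pointwise, so it preserves $V\setminus V_m$. Let $v\notin V_m$, say $v(y)\notin\mathbb Zm$. Since $m$ is primitive, $v(y)$ and $m$ are linearly independent. If $\gamma\in\Lambda_m$ fixes $\chi_v$, then $\gamma^T$ fixes both. In a basis of $\mathbb Q^3$ that starts with $m,v(y)$, the matrix of $\gamma^T$ is $\begin{pmatrix}I_2&c\\0&1\end{pmatrix}$ with $c\in\mathbb Q^2$, the last entry being $1$ because $\det\gamma=1$. So the stabilizer is isomorphic to a subgroup of $\mathbb Q^2$, and it is amenable.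

By Lemma B, for each $m\in\mathcal M$ there is a finite $S_m\subset\Lambda_m$, and there is a common $\kappa>0$, with
$$\sum_{s\in S_m}\|U_s\xi-\xi\|^2\ge\kappa\|\xi\|^2\qquad\text{for }\xi\in\ell^2(V\setminus V_m).\tag{8}$$

**Step 2: functions that imitate the cosines.** Fix $q_0\in Q\setminus\{1\}$ and let $F=\{1,q_0\}\cup\bigcup_{m\in\mathcal M}S_m$. Suppose that $a\prec b$. For each $n\ge1$, round $c_m$ down to $\rho_n(c_m)=\lfloor nc_m\rfloor/n\in[-1,1]$, let $\phi$ be an injective code in $\mathbb N$ for the vector $(\rho_n(c_m))_{m\in\mathcal M}$, take $\psi$ from weak containment with error $1/n$, and let $C_m:X^Q\to[-1,1]$ be the $m$-th entry decoded from $\psi$, with value $0$ where $\psi$ is not a code. For a polynomial $p$ in variables indexed by $\mathcal M\times F$,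
$$\Big|\int p\big((C_m\circ b(f))_{m,f}\big)\,d\zeta-\int p\big((\rho_n(c_m)\circ a(f))_{m,f}\big)\,d\mu\Big|\le\frac1n\sup_{[-1,1]^{\mathcal M\times F}}|p|,$$
and the second integral tends to $\int p((c_m\circ a(f))_{m,f})\,d\mu$, by uniform convergence. We suppress $n$ in the notation for $C_m$ and write $o(1)$ for $n\to\infty$; norms are $L^2$-norms. Expanding squares as polynomials, we get for $m\in\mathcal M$:
$$\|C_m\circ b(s)-C_m\|=o(1)\quad(s\in S_m),\tag{9}$$
$$\|2C_{e_1}C_{e_2}-C_{e_1+e_2}-C_{e_1-e_2}\|=o(1),\tag{10}$$
$$\|C_m\circ b(q_0)-C_m\|=o(1),\tag{11}$$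
$$\int C_m=o(1),\qquad\int C_m^2=\tfrac12+o(1).\tag{12}$$
The corresponding exact facts are: $c_m\circ a(s)=c_{s^Tm}=c_m$; $2\cos\alpha\cos\beta=\cos(\alpha+\beta)+\cos(\alpha-\beta)$; $a(q_0)=\mathrm{id}$; and $\int c_m=0$, $\int c_m^2=\frac12$ for $m\ne0$.

**Step 3: passing to functions of $m\cdot x(y)$.** Let $A_m$ be the orthogonal projection of $C_m$ to $\ell^2(V_m)$. Both $\ell^2(V_m)$ and $\ell^2(V\setminus V_m)$ are $\Lambda_m$-invariant, so (8) applied to $C_m-A_m$, together with (9), gives $\|C_m-A_m\|=o(1)$. The homomorphism $(\mathbb T^3)^Q\to\mathbb T^Q$, $x\mapsto(m\cdot x(y))_y$, is surjective, so it carries Haar measure to Haar measure, and the characters of $\mathbb T^Q$ pull back to the $\chi_{k\otimes m}$. So $\ell^2(V_m)$ is the space of $L^2$-functions of $(m\cdot x(y))_y$, and the projection to it is a conditional expectation. Hence $A_m$ is real and $|A_m|\le1$. Since all functions are bounded by $1$, $\|A_{e_1}A_{e_2}-C_{e_1}C_{e_2}\|\le\|A_{e_1}-C_{e_1}\|+\|A_{e_2}-C_{e_2}\|$, and (10) becomes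
$$\|2A_{e_1}A_{e_2}-A_{e_1+e_2}-A_{e_1-e_2}\|=o(1).\tag{13}$$
The projection also gives three further facts. By (12), $\|A_{e_j}\|^2=\frac12+o(1)$ for $j=1,2$, and $\int A_{e_1}=\int C_{e_1}=o(1)$, since $0\in V_{e_1}$. Since $b(q_0)$ permutes the characters and preserves $V_{e_1}$, the projection commutes with it, and by (11)
$$\|A_{e_1}\circ b(q_0)-A_{e_1}\|\le\|C_{e_1}\circ b(q_0)-C_{e_1}\|=o(1).\tag{14}$$
Finally, $C_{e_1}$ comes from $X^Q$, so for each single $y\in Q$ it is invariant under the flip $x(y)\mapsto-x(y)$. The flips also permute the characters and preserve $V_{e_1}$, so $A_{e_1}$ is invariant under them.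

**Step 4: the cosine identity concentrates the frequencies.** Write
$$A_{e_1}=\sum_k\alpha_k\chi_{k\otimes e_1},\quad A_{e_2}=\sum_l\beta_l\chi_{l\otimes e_2},\quad p_k=|\alpha_k|^2,\quad r_l=|\beta_l|^2,\quad P=\sum_kp_k,\quad R=\sum_lr_l,$$
with $k,l\in\bigoplus_Q\mathbb Z$. So $P,R=\frac12+o(1)$. The function $A_{e_1}$ depends on the first coordinates of the $x(y)$ and $A_{e_2}$ on the second ones; these are independent, so $A_{e_1}A_{e_2}=\sum_{k,l}\alpha_k\beta_l\chi_{k\otimes e_1+l\otimes e_2}$ in $L^2$, with distinct characters for distinct $(k,l)$. The frequencies of $A_{e_1\pm e_2}$ are $k\otimes e_1\pm k\otimes e_2$. So (13), restricted to the frequencies with $l\ne\pm k$, says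
$$4\sum_{l\ne\pm k}p_kr_l=o(1).$$
For a class $\theta=\{k,-k\}$ put $\bar p_\theta=\sum_{k\in\theta}p_k$ and $\bar r_\theta=\sum_{k\in\theta}r_k$. Then
$$R\max_\theta\bar p_\theta\ \ge\ \sum_\theta\bar p_\theta\bar r_\theta=\sum_{l=\pm k}p_kr_l=PR-o(1),$$
where the last sum is over pairs $(k,l)$ with $l\in\{k,-k\}$. As $R=\frac12+o(1)$, some class $\theta=\{k,-k\}$ satisfies
$$\bar p_\theta\ge P-o(1)=\tfrac12-o(1).\tag{15}$$

**Step 5: the frequency sits at one point of $Q$.** First, $k\ne0$, since $p_0=|\int A_{e_1}|^2=o(1)$. Next, invariance under the flips says that $\alpha$ does not change when the sign of a single coordinate of its index is changed. If $k$ had at least two nonzero coordinates, changing one sign would give $k'\ne\pm k$, so a class $\theta'\ne\theta$ with $\bar p_{\theta'}=\bar p_\theta$, and $2\bar p_\theta\le P$. By (15) that would force $P\le o(1)$, a contradiction. So $k=j\delta_{y_0}$ with $j\neq0$ an integer and $y_0\in Q$. This is where we need $X=\mathbb T^3/\{\pm1\}$: in the sum map on $\mathbb T^3$ above, $k$ is the constant $1$ on $Q$.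

**Step 6: but $q_0$ moves that point.** We have $\chi_v\circ b(q_0)=\chi_{v(q_0\,\cdot)}$, so $\chi_{j\delta_{y_0}\otimes e_1}\circ b(q_0)=\chi_{j\delta_{q_0^{-1}y_0}\otimes e_1}$, and $q_0^{-1}y_0\ne y_0$. On the two frequencies $\pm j\delta_{q_0^{-1}y_0}\otimes e_1$ the function $A_{e_1}\circ b(q_0)$ has squared mass $\bar p_\theta\ge\frac12-o(1)$, while $A_{e_1}$ has squared mass at most $P-\bar p_\theta=o(1)$. Hence $\|A_{e_1}\circ b(q_0)-A_{e_1}\|^2\ge\frac12-o(1)$, which contradicts (14). So $a\not\prec b$.

*Proof for $a'=a\times\mathsf s$.*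

**Step 7: $a'$ is free and ergodic.** $G$ is infinite, so $\mathsf s$ is free, and hence so is $a'$. The action $a$ is ergodic because all $\Gamma$-orbits on $\mathbb Z^3\setminus\{0\}$ are infinite. By Lemma A the matrix coefficients of $\mathsf s$ on $L^2_0([0,1]^G)$ tend to $0$ at infinity, so, as in Step 1 of the proof of Theorem 2(b), $L^2(X)\otimes L^2_0([0,1]^G)$ has no nonzero invariant vector. The rest is $L^2(X)$, where only constants are invariant.

**Step 8: the gap with the Bernoulli factor present.** By (1), $\mathrm{CInd}_H^G(a'|H)=b\times b_{\mathsf s}$ with $b_{\mathsf s}=\mathrm{CInd}_H^G(\mathsf s|H)$ on $\Omega=([0,1]^G)^Q$. As a $\Gamma$-space, $\Omega=[0,1]^{G\times Q}$ with $\Gamma$ acting freely on the index set by left translation of $G$. By Lemma A, $L^2_0(\Omega)$ has an orthonormal basis $(f_i)$ that $\Lambda_m$ permutes with finite stabilizers. In $\ell^2(V)\otimes L^2(\Omega)$ the orthogonal complement of $\ell^2(V_m)\otimes1$ is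
$$\big(\ell^2(V\setminus V_m)\otimes1\big)\ \oplus\ \big(\ell^2(V)\otimes L_0^2(\Omega)\big).$$
On the first summand $\Lambda_m$ permutes the basis $\chi_v\otimes1$ with amenable stabilizers, by Step 1. On the second it permutes the basis $\chi_v\otimes f_i$, and the stabilizer of $\chi_v\otimes f_i$ is contained in that of $f_i$, hence finite. So Lemma B gives (8) on the whole complement.

**Step 9: the same contradiction.** Suppose $a'\prec b\times b_{\mathsf s}$. An observable $\phi$ for $a$ is also an observable for $a'$, through the projection to $X$, with the same pattern laws. So $a\prec b\times b_{\mathsf s}$. Step 2 now gives functions $C_m:X^Q\times\Omega\to[-1,1]$ with (9)–(12), where $b$ is replaced by $b\times b_{\mathsf s}$. Let $A_m$ be the projection of $C_m$, pulled back to $(\mathbb T^3)^Q\times\Omega$, to $\ell^2(V_m)\otimes1$. By Step 8, $\|C_m-A_m\|=o(1)$. The space $\ell^2(V_m)\otimes1$ still consists of the $L^2$-functions of $(m\cdot x(y))_y$, so the projection is a conditional expectation and $|A_m|\le1$. For $m=e_1$ it commutes with $b(q_0)\times b_{\mathsf s}(q_0)$,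 which preserves $\ell^2(V_{e_1})\otimes1$ and its complement, and with the flips. So $A_{e_1}$, $A_{e_2}$, $A_{e_1\pm e_2}$ are functions on $(\mathbb T^3)^Q$ with all the properties collected in Step 3: (13), the norms, the integral, (14), flip-invariance. Steps 4 to 6 use only these properties, and they end in a contradiction. $\blacksquare$

## 9. Infinite index with non-amenable $G$: the guess can also hold

The fixed-point test of Section 2 needs a fixed point only for the finite set $F$ at hand. This gives positive cases beyond amenable $G$.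

**Remark 4.** If every finitely generated subgroup of $G$ fixes a point of $G/H$, then $a\prec\mathrm{CInd}_H^G(a|H)$ for all $a$. Indeed, given $F$, let $y$ be fixed by $\langle F\rangle$. By (1), $(b(g)w)(y)=a(g)w(g^{-1}y)=a(g)w(y)$ for $g\in\langle F\rangle$, so $w\mapsto w(y)$ is a measure-preserving $\langle F\rangle$-equivariant map $X^{G/H}\to X$, and $\psi(w)=\phi(w(y))$ gives error $0$.

For example, let $G=\big(\bigoplus_{\mathbb N}F_2\big)\rtimes S_{\mathrm{fin}}(\mathbb N)$, where $S_{\mathrm{fin}}(\mathbb N)$ is the group of finitely supported permutations. Let $G$ act on $\mathbb N=G/H$ through $S_{\mathrm{fin}}(\mathbb N)$, with $H$ the stabilizer of $0$. Finitely many elements of $G$ move only finitely many points of $\mathbb N$, so every finitely generated subgroup fixes a point. In particular $G\curvearrowright G/H$ is amenable (take $A$ to be one fixed point). Yet $G$ contains $F_2$, so it is non-amenable, and $H\ne G$ has infinite index.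

So for infinite-index $H$ with $G\curvearrowright G/H$ amenable, $G$ non-amenable and $H\ne G$, both behaviors occur: failure in Theorem 3 with $Q$ infinite and amenable, success here. In particular the finite-index criterion "$H=G$ or $G$ is amenable" does not extend to infinite index as it stands, and these notes give no characterization there.
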